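# Spheres whose distortion is below $\sqrt2$

## 1. A guessed floor at $\sqrt2$: circles, cones and simplices

How badly must a sphere be bent when it sits in Euclidean space? We measure this by comparing the shortest way along the sphere with the straight way through the ambient space.

**Definition (distortion).** For a path-connected subset $A\subset\mathbb R^m$, the intrinsic distance $d_A(p,q)$ is the infimum of the lengths of paths in $A$ joining $p$ and $q$ (so it is $\infty$ if there is no path of finite length). The distortion of $A$ is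
$$\delta(A)=\sup_{p,q\in A,\ p\ne q}\frac{d_A(p,q)}{|p-q|}.$$

**Definition (embedded sphere).** An $n$-sphere embedded in $\mathbb R^{n+k}$, with $n,k\ge1$, is the image of a topological embedding $S^n\hookrightarrow\mathbb R^{n+k}$.

For example, on the round unit sphere two points at angle $\theta\in(0,\pi]$ have intrinsic distance $\theta$ and Euclidean distance $2\sin(\theta/2)$. The ratio increases with $\theta$, so the supremum is attained at antipodal points, and the distortion is $\pi/2=1.5707\ldots$.

The question, from Sebastian Baader, Luca Studer, Roger Züst, "Distortion of spheres and surfaces in space", arXiv:1904.07824 (2019), is this: can the distortion of an embedded $n$-sphere be $\sqrt2$, or even smaller?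

The answer one would first guess is no: $\sqrt2$ looks like a floor that is approached from above and never reached. Let us test this guess.

For $n=1$ it is right. Every circle embedded in $\mathbb R^m$ has distortion at least $\pi/2>\sqrt2$, with equality only for round circles; we quote this fact. For $n=2$ the round sphere is no longer the best, but the improvement is small: we quote that the boundary surface of a cone over a disc, with large enough height relative to the radius, has distortion below $\pi/2$. For instance, slant length $1$ and base radius $r_0\approx0.169$ give $1.552\ldots$, which is still well above $\sqrt2=1.4142\ldots$.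

For larger $n$ the natural candidate is the boundary of a regular $(n+1)$-simplex. Its distortion is
$$\sqrt{2+\tfrac2n},$$
as we will prove in Section 2. This is $2$ for the triangle, $\sqrt3$ for the tetrahedron, and from $n=5$ on it is below $\pi/2$, since $\sqrt{2.4}=1.549\ldots$, while $n=4$ gives $\sqrt{2.5}=1.581\ldots$. As $n\to\infty$ it decreases to $\sqrt2$ and stays above it.

There is a local reason for the number $\sqrt2$. Let two flat facets meet along a ridge at interior angle $\beta$. Take two points, one on each facet, symmetric about the ridge and at distance $\ell$ from it. The way over the ridge has length $2\ell$, the chord has length $2\ell\sin(\beta/2)$, and the ratio is $1/\sin(\beta/2)$. For a right angle this is $\sqrt2$. The simplex has acute angles that tend to a right angle. To get below $\sqrt2$ one needs obtuse angles at the ridges, and one must not pay for them elsewhere.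

It turns out that this can be done, so the guess is wrong. Here are the results.

**Theorem 1.** Let $n\ge80$ and $k\ge1$. Put on each facet of the regular $(n+1)$-simplex a low pyramid (precisely as in Section 3, with $\kappa=\frac1{10}$). The boundary of the resulting body is an embedded $n$-sphere $A\subset\mathbb R^{n+1}\subset\mathbb R^{n+k}$ with
$$\delta(A)^2\le1.999<2.$$
For this family $\limsup_{n\to\infty}\delta\le1.405$. The sphere $A$ is the boundary of a convex polytope.

**Theorem 2.** For $n\ge80$ and $k\ge1$, every real number in $[\delta(A),\infty)$, in particular exactly $\sqrt2$, is the distortion of an embedded $n$-sphere in $\mathbb R^{n+k}$.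

**Theorem 3 (lower bound, Gromov's method).** Every embedded $n$-sphere $A\subset\mathbb R^m$, $m=n+k$, satisfies
$$\delta(A)\ \ge\ \frac{\theta_m}{2\sin(\theta_m/2)}\ >\ \frac{\pi}{2\sqrt2}=1.1107\ldots,\qquad\theta_m=\arccos(-1/m).$$

Hence the infimum of the distortion over all spheres in all dimensions lies in $[\pi/(2\sqrt2),\,1.405]$. The arguments below do not determine this infimum, nor the smallest $n$ for which $\sqrt2$ can be beaten.

## 2. The boundary of a regular simplex has distortion $\sqrt{2+2/n}$

We compute the simplex by hand, because the computation shows which pairs of points are bad, and because half of it is reused later.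

**Coordinates.** Let $H=\{x\in\mathbb R^{n+2}:\sum x_i=1\}$, which is isometric to $\mathbb R^{n+1}$. The regular $(n+1)$-simplex is $\Delta=H\cap\{x\ge0\}$, with $n+2$ facets $F_i=\Delta\cap\{x_i=0\}$. Its boundary $\partial\Delta=\bigcup F_i$ is an $n$-sphere (project radially from an interior point). Put
$$\nu_i=-e_i+\tfrac1{n+1}\sum_{j\ne i}e_j,\qquad\alpha=|\nu_i|^2=1+\tfrac1{n+1}=\tfrac{n+2}{n+1}.$$
If $\sum_l v_l=0$, then $\sum_{j\ne i}v_j=-v_i$, so
$$\langle v,\nu_i\rangle=-v_i-\tfrac{1}{n+1}v_i=-\alpha v_i.\tag{1}$$
The coordinates of $\nu_i$ sum to $0$, so $\nu_i$ is parallel to $H$. By (1) it is orthogonal to $F_i$, and it points out of $\Delta$. Also by (1), $\langle\nu_1,\nu_2\rangle=-\alpha\cdot\frac1{n+1}$. So the outer normals of two facets have cosine $-\frac1{n+1}$, and the interior dihedral angle $\beta$ has $\cos\beta=\frac1{n+1}$: slightly acute, as announced.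

**Notation.** For $z\in F_1$ and $w\in F_2$ put
$$a=z_2,\qquad b=w_1,\qquad t^2=\sum_{j\ge3}(z_j-w_j)^2,\qquad E=|z-w|.$$
Since $z_1=w_2=0$, we have $E^2=a^2+b^2+t^2$. An *admissible line* is a broken line in $\partial\Delta$ each of whose segments lies in one facet.

**Lemma 1 (over the ridge).** For $z\in F_1$, $w\in F_2$ there is an admissible line from $z$ to $w$, running in $F_1\cup F_2$, of length $D_A$ with
$$D_A^2\le E^2+2\left(1+\tfrac2n\right)ab .$$
In particular $D_A^2\le(2+\frac2n)E^2$.

*Proof.* If $a+b=0$, then both points lie in $F_1\cap F_2$ and the segment does it. Let $a+b>0$. We unfold the two facets along their ridge. The feet of the perpendiculars to the ridge are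
$$z^\perp=\big(0,0,(z_j+\tfrac an)_{j\ge3}\big),\qquad w^\perp=\big(0,0,(w_j+\tfrac bn)_{j\ge3}\big).$$
There are $n$ indices $j\ge3$ and $\sum_{j\ge3}z_j=1-a$, so the coordinates of $z^\perp$ are nonnegative with sum $1$, and $z^\perp\in F_1\cap F_2$; likewise $w^\perp$. The vector $z-z^\perp=(0,a,-\frac an,\dots,-\frac an)$ has squared norm $a^2(1+\frac1n)$. It is orthogonal to every $u$ with $u_1=u_2=0$ and $\sum u_j=0$, that is, to the ridge. Likewise $|w-w^\perp|^2=b^2(1+\frac1n)$, with the same orthogonality.

Cross the ridge at $\zeta=\frac{bz^\perp+aw^\perp}{a+b}\in F_1\cap F_2$. With $T=|z^\perp-w^\perp|$ we have $|\zeta-z^\perp|=\frac a{a+b}T$, so by Pythagoras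
$$|z-\zeta|^2=a^2\left(1+\tfrac1n\right)+\tfrac{a^2}{(a+b)^2}T^2=\Big(\tfrac a{a+b}\Big)^2S^2,\qquad S^2=\left(1+\tfrac1n\right)(a+b)^2+T^2,$$
and in the same way $|\zeta-w|=\frac b{a+b}S$. The line $z,\zeta,w$ has length $S$. It remains to compute $S$. Since $\sum_{j\ge3}(z_j-w_j)=(1-a)-(1-b)=b-a$,
$$T^2=\sum_{j\ge3}\Big(z_j-w_j+\tfrac{a-b}n\Big)^2=t^2-\tfrac{2(a-b)^2}n+\tfrac{(a-b)^2}n=t^2-\tfrac{(a-b)^2}n .$$
Because $(a+b)^2-(a-b)^2=4ab$,
$$S^2=(a+b)^2+t^2+\tfrac{4ab}n=E^2+2\left(1+\tfrac2n\right)ab .$$
Finally $2ab\le a^2+b^2\le E^2$ gives the last assertion. $\square$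

**Lemma 2.** $\delta(\partial\Delta)=\sqrt{2+2/n}$.

*Proof.* Two points in a common facet have ratio $1$; for other pairs, relabel and use Lemma 1. This gives "$\le$". For "$\ge$", take a small $a>0$ and
$$z=\big(0,a,\tfrac{1-a}n,\dots,\tfrac{1-a}n\big),\qquad w=\big(a,0,\tfrac{1-a}n,\dots,\tfrac{1-a}n\big),\qquad E=a\sqrt2 .$$
Consider a path in $\partial\Delta$ from $z$ to $w$. If it stays in $F_1\cup F_2$, then, being connected, it meets $F_1\cap F_2$ at some point. The distances of $z$ and $w$ to the affine hull of $F_1\cap F_2$ are $a\sqrt{1+1/n}$, so the path has length at least $2a\sqrt{1+1/n}$. If it leaves $F_1\cup F_2$, it meets a facet $F_l$ with $l\ge3$ and has length at least $z_l=\frac{1-a}n$. For small $a$ this is larger than $2a\sqrt{1+1/n}$. So the ratio is at least $\frac{2a\sqrt{1+1/n}}{a\sqrt2}=\sqrt{2+2/n}$. $\square$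

The bad pairs are now visible. Ratio close to $\sqrt2$ or above via Lemma 1 requires $2ab$ close to $E^2$, hence $a\approx b$ and $t\approx0$: the points lie almost symmetrically about a ridge. This happens at every scale $a\le\frac1n$ or so, so one has to change the facets at all these scales at once. A pyramid over each facet does this.

## 3. Low pyramids on the facets

We define the new sphere and prove three things: it is embedded, lengths grow only at second order in the slope, and Euclidean distances of bad pairs grow at first order.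

**Definition (the sphere $A_\kappa$).** For $z\in F_i$ put $m_i(z)=\min_{j\ne i}z_j\ge0$. For $0\le\kappa\le\frac1{10}$ let
$$f=f_\kappa:\partial\Delta\to H,\qquad f(z)=z+\kappa\,m_i(z)\,\nu_i\quad(z\in F_i),\qquad A_\kappa=f_\kappa(\partial\Delta).$$

If $z\in F_i\cap F_j$ with $i\ne j$, then $m_i(z)=m_j(z)=0$, so $f$ is well defined. It is continuous on each of the finitely many closed sets $F_i$, hence continuous. The function $m_i$ vanishes on the boundary of $F_i$, is linear on each cone from the barycenter of $F_i$ over a face $F_i\cap F_j$ (there $z_j$ is the minimum), and has its maximum $\frac1{n+1}$ at the barycenter. So $f(F_i)$ is the lateral surface of a low pyramid over $F_i$.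

For example, for $n=1$ the simplex is a triangle, and on $F_1=\{(0,u,1-u)\}$ we have $m_1=\min(u,1-u)$, a tent. Each edge becomes two edges and, for $0<\kappa\le\frac1{10}$, $A_\kappa$ is a hexagon.

**Lemma 3 (expansion and embedding).** For $z,w\in\partial\Delta$,
$$|f(z)-f(w)|\ge|z-w|.\tag{2}$$
Hence $f$ is injective and $A_\kappa$ is an embedded $n$-sphere.

*Proof.* For $z\in F_i$ and $x\in\Delta$, (1) gives $\langle x-z,\nu_i\rangle=-\alpha x_i\le0$, so
$$\langle x-z,f(z)-z\rangle\le0\qquad(x\in\Delta).$$
This says that $z$ is the nearest point of $\Delta$ to $f(z)$. Nearest-point projection onto a closed convex set is $1$-Lipschitz. In our case: put $x=w$ for the point $z$, and $x=z$ for the point $w$, and add the two inequalities. This gives $\langle w-z,(f(z)-f(w))-(z-w)\rangle\le0$, that is, $|z-w|^2\le\langle z-w,f(z)-f(w)\rangle\le|z-w||f(z)-f(w)|$. A continuous injective map from a compact space is an embedding. $\square$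

**Lemma 4 (lengths grow at second order).** On each facet $F_i$ the map $g(z):=m_i(z)\nu_i$ is $1$-Lipschitz and $f_\kappa$ is $\sqrt{1+\kappa^2}$-Lipschitz. Consequently $f_\kappa$ maps an admissible line of length $L$ to a path in $A_\kappa$ of length at most $\sqrt{1+\kappa^2}\,L$.

*Proof.* Let $z,z'\in F_i$ and $v=z-z'$, so $v_i=0$ and $\sum v_l=0$. For $j\ne i$ we have $v_j=-\sum_{l\ne i,j}v_l$, a sum of $n$ terms. By Cauchy–Schwarz, $v_j^2\le n(|v|^2-v_j^2)$, so $v_j^2\le\frac n{n+1}|v|^2$. A minimum of coordinates changes by at most the largest change of a coordinate, so $|m_i(z)-m_i(z')|^2\le\frac n{n+1}|v|^2$ and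
$$|g(z)-g(z')|^2\le\tfrac n{n+1}\cdot\tfrac{n+2}{n+1}|v|^2=\tfrac{n^2+2n}{n^2+2n+1}|v|^2\le|v|^2 .$$
Since $v_i=0$, (1) gives $\nu_i\perp v$. By Pythagoras $|f(z)-f(z')|^2=|v|^2+\kappa^2|g(z)-g(z')|^2\le(1+\kappa^2)|v|^2$. The last statement follows by applying this on each segment. $\square$

**Lemma 5 (chords grow at first order).** For $z\in F_1$, $w\in F_2$ put $\mu=m_1(z)$ and $\lambda=m_2(w)$. Then
$$|f(z)-f(w)|^2\ge E^2+2\kappa(b\mu+a\lambda).$$

*Proof.* Here $f(z)-f(w)=(z-w)+\kappa\mu\nu_1-\kappa\lambda\nu_2$, so
$$|f(z)-f(w)|^2=E^2+2\kappa\mu\langle z-w,\nu_1\rangle-2\kappa\lambda\langle z-w,\nu_2\rangle+\kappa^2|\mu\nu_1-\lambda\nu_2|^2 .$$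
By (1), $\langle z-w,\nu_1\rangle=-\alpha(z_1-w_1)=\alpha b$ and $-\langle z-w,\nu_2\rangle=\alpha(z_2-w_2)=\alpha a$. Drop the last term and use $\alpha\ge1$. $\square$

Let us test this on the bad pair of Lemma 2, with $a\le\frac{1-a}n$. There $a=b$, $E^2=2a^2$, $\mu=\lambda=a$, so Lemma 5 gives $|f(z)-f(w)|^2\ge2a^2+4\kappa a^2=(1+2\kappa)E^2$. With Lemmas 1 and 4 the square of the ratio is at most $(2+\frac2n)\frac{1+\kappa^2}{1+2\kappa}$. At $\kappa=\frac1{10}$ this is $(2+\frac2n)\frac{1.01}{1.2}$, below $2$ for large $n$. This pair is cured.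

## 4. Symmetric pairs near a third facet, and a second path

One would now hope to treat every pair by going over the ridge (Lemmas 1 and 4) and dividing by the gained chord (Lemma 5). This fails as soon as $\mu$ and $\lambda$ are small compared with $E$. For a clean example let $n\ge2$ and
$$z=(0,a,0,r,\dots,r),\qquad w=(a,0,0,r,\dots,r),\qquad r=\tfrac{1-a}{n-1},\quad 0<a<1 .$$
Both points lie on the third facet $F_3$, so $\mu=\lambda=0$, $f(z)=z$, $f(w)=w$, and the chord has not grown at all: it is $E=a\sqrt2$. Any broken line $z,\zeta,w$ with $\zeta\in F_1\cap F_2$ has length at least $2a\sqrt{1+1/n}=\sqrt{2+2/n}\,E$, and by (2) its image under $f$ is not shorter. So going over the ridge gives nothing better than $\sqrt{2+2/n}>\sqrt2$, whatever $\kappa$ is.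

But in this example $z$ and $w$ share the facet $F_3$, and the straight segment in $F_3$ has length $E$. The estimate was bad, and the sphere was not. Smallness of $\mu$ means that $z$ is close to a third facet $F_l$. If the pair is nearly symmetric, $w$ is close to $F_l$ too, and one can step onto $F_l$, cross it almost straight, and step off. The next lemma gives the price.

**Lemma 6 (through a third facet).** Let $z\in F_1$, $w\in F_2$ and $l\ge3$. There is an admissible line from $z$ to $w$ of length
$$D_B\le E+\left(1+\tfrac3{2n}\right)(z_l+w_l).$$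

*Proof.* Let $c=z_l$, $c'=w_l$ and
$$\hat z=z-ce_l+\tfrac cn\sum_{j\ne1,l}e_j,\qquad\hat w=w-c'e_l+\tfrac{c'}n\sum_{j\ne2,l}e_j .$$
Each sum has $n$ terms, so the coordinates still sum to $1$. They are nonnegative, $\hat z_1=\hat z_l=0$ and $\hat w_2=\hat w_l=0$. Hence $\hat z\in F_1\cap F_l$ and $\hat w\in F_2\cap F_l$, and the line $z,\hat z,\hat w,w$ has its segments in $F_1,F_l,F_2$.

The outer segments have lengths $|z-\hat z|=c\sqrt{1+\frac1n}\le c(1+\frac1{2n})$ and, in the same way, $|w-\hat w|\le c'(1+\frac1{2n})$.

For the middle segment we compare $\hat z,\hat w$ with orthogonal projections, which do not increase distances. Let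
$$Qx=x+x_l\nu_l=x-x_le_l+\tfrac{x_l}{n+1}\sum_{j\ne l}e_j .$$
Then $(Qx)_l=0$ and $x-Qx$ is a multiple of $\nu_l$, so $Q$ is the orthogonal projection of $H$ onto $H\cap\{x_l=0\}$. The vector $\hat z-Qz$ has $l$-th coordinate $0$, first coordinate $-\frac c{n+1}$, and the $n$ other coordinates equal to $\frac cn-\frac c{n+1}=\frac c{n(n+1)}$. Hence
$$|\hat z-Qz|^2=c^2\Big[\tfrac n{n^2(n+1)^2}+\tfrac1{(n+1)^2}\Big]=\tfrac{c^2}{n(n+1)}\le\tfrac{c^2}{n^2},$$
and likewise $|\hat w-Qw|\le\frac{c'}n$. So $|\hat z-\hat w|\le|Qz-Qw|+\frac{c+c'}n\le E+\frac{c+c'}n$. Adding the three lengths gives $E+(c+c')(1+\frac1{2n}+\frac1n)$. $\square$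

The two paths cover each other's weak spots, with room to spare. Take an exactly symmetric pair ($t=0$), normalize $E=1$, and let $\mu=\lambda=c$, with the minimum in $\mu$ attained at some index $l\ge3$ (then $w_l=z_l=c$). For large $n$ the third-facet path costs about $1+2c$, below $\sqrt2$ as long as $c<0.207$. The chord gain of Lemma 5 is of first order in $\kappa$ for every fixed $c>0$. So some threshold for $c$ below $0.207$ should separate the two regimes. Below, the threshold is $0.085$, which leaves room for $t\ne0$.

## 5. The estimate $\delta(A_{1/10})^2\le1.999$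

Let $\kappa=\frac1{10}$, $n\ge80$, $A=A_\kappa$, $z\ne w$ in $\partial\Delta$, and
$$R=\frac{d_A(f(z),f(w))}{|f(z)-f(w)|}.$$
By Lemma 4, an admissible line of length $D$ from $z$ to $w$ gives $R\le\sqrt{1.01}\,D/|f(z)-f(w)|$.

**Step 1: pairs in a common facet.** These are harmless: the segment has $D=|z-w|$, and (2) gives $R\le\sqrt{1.01}$.

**Step 2: normalization of the other pairs.** Relabel so that $z\in F_1$, $w\in F_2$. Exchanging $z,w$ together with the labels $1,2$ (this exchanges $a,\mu$ with $b,\lambda$), we may assume $\mu\le\lambda$. The inequalities of Lemmas 1, 5, 6 and inequality (2) are homogeneous in the lengths, so we divide $a,b,t,\mu,\lambda,z_l,w_l$ and all path lengths and chords by $E$ and keep the names. Now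
$$E=1,\qquad a^2+b^2+t^2=1,\qquad2ab\le1-t^2\le1 .$$

**Step 3: pairs that are far from symmetric, $2ab\le0.95$.** Here the ridge path is already short enough. By Lemma 1, Lemma 4 and (2),
$$R^2\le1.01\Big(1+0.95\big(1+\tfrac2n\big)\Big)=1.01\left(1.95+\tfrac{1.9}n\right)\le1.01\cdot1.97375<1.994 .$$

**Step 4: what near-symmetry $2ab>0.95$ gives.** From $t^2\le1-2ab<0.05$ we get $t<0.2237$. Next, $a+b\ge2\sqrt{ab}>\sqrt{1.9}>1.378$. Finally $b\le1$ gives $a>0.475$.

**Step 5: near-symmetric pairs far from third facets, $\mu\ge0.085$.** Here the chord gain wins. As $\lambda\ge\mu$, we have $b\mu+a\lambda\ge0.085(a+b)\ge0.085\cdot1.378>0.117$, and Lemma 5 gives $|f(z)-f(w)|^2\ge1+0.2\cdot0.117=1.0234$. By Lemma 1, $D_A^2\le2+\frac2n\le2.025$. Hence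
$$R^2\le\frac{1.01\cdot2.025}{1.0234}=\frac{2.04525}{1.0234}<1.999 .$$
This step is the one that needs $n$ large. With these constants one needs $2.02(1+\frac1n)<2\cdot1.0234$, which fails for $n\le75$, and $n\ge80$ leaves a little room.

**Step 6: near-symmetric pairs close to a third facet, $\mu<0.085$.** Here the third-facet path wins. Recall $\mu=\min_{j\ge2}z_j$. Since $z_2=a>0.475$, the minimum is attained at some $l\ge3$, so $z_l=\mu$. Since $|z_l-w_l|\le t$, we have $w_l\le\mu+t$, and
$$z_l+w_l\le2\mu+t<0.17+0.2237=0.3937 .$$
By Lemma 6, Lemma 4 and (2), using $\frac3{2n}\le\frac3{160}$,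
$$R^2\le1.01\Big(1+0.3937\big(1+\tfrac3{160}\big)\Big)^2<1.01\cdot(1.4012)^2<1.984 .$$

In all cases $R^2\le1.999$, so $\delta(A)^2\le1.999<2$.

**Step 7: the limit $n\to\infty$.** The bounds of Steps 3, 5, 6 tend to
$$1.01\cdot1.95=1.9695,\qquad\frac{2.02}{1.0234}<1.97382,\qquad1.01\cdot(1.3937)^2<1.963 .$$
Together with the bound $1.01$ of Step 1, all are below $1.405^2=1.974025$. Hence $\limsup_{n\to\infty}\delta\le1.405$, and indeed $\delta<1.405$ for all large $n$.

Including $H\cong\mathbb R^{n+1}$ in $\mathbb R^{n+k}$ changes neither lengths nor distances. So the metric part of Theorem 1 is proved; what is left is convexity.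

## 6. The pyramided simplex is a convex polytope

Let $0<\kappa\le\frac1{10}$. The body obtained by putting the pyramids on $\Delta$ is
$$P=\Delta\cup\bigcup_i\{z+\tau m_i(z)\nu_i:\ z\in F_i,\ 0\le\tau\le\kappa\}.$$
We guess the half-spaces that should bound it: put
$$s=\frac{\kappa}{1+\frac\kappa{n+1}},\qquad\text{equivalently}\quad\frac1s=\frac1\kappa+\frac1{n+1},\qquad B=\{x\in H:\ x_i+sx_j\ge0\ \text{ for all }i\ne j\}.$$
Note $0<s<1$.

**Lemma 7.** $B$ is a convex polytope, $P=B$, and $\partial B=A_\kappa$.

*Proof.*

**Step 1: $B$ is a polytope, and its boundary.** $B$ is an intersection of finitely many half-spaces. Summing $x_i+sx_j\ge0$ over the $n+1$ indices $j\ne i$ gives $(n+1)x_i+s(1-x_i)\ge0$, that is, $(n+1-s)x_i+s\ge0$. So all coordinates are bounded below, their sum is $1$, and $B$ is compact. Let $\varphi(x)=\min_{i\ne j}(x_i+sx_j)$. It is continuous and concave, and at the barycenter of $\Delta$ it equals $\frac{1+s}{n+2}>0$. Points with $\varphi>0$ are interior to $B$. If $\varphi(x)=0$, then by concavity $\varphi<0$ beyond $x$ on the ray from the barycenter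 through $x$. So $\partial B=\{\varphi=0\}$.

**Step 2: $A_\kappa\subset\partial B$.** Let $x=f(z)$, $z\in F_i$, $m=m_i(z)$. Then $x_i=-\kappa m$, and $x_j=z_j+\frac{\kappa m}{n+1}$ for $j\ne i$, so $\min_{j\ne i}x_j=m(1+\frac\kappa{n+1})$. Therefore
$$\min_{j\ne i}(x_i+sx_j)=-\kappa m+s\,m\big(1+\tfrac\kappa{n+1}\big)=0 .$$
For the other pairs, $x_j+sx_i\ge m-s\kappa m\ge0$, and $x_j+sx_l\ge0$ when $j,l\ne i$. So $\varphi(x)=0$.

**Step 3: $P\subset B$.** Clearly $\Delta\subset B$. If $z\in F_i$, then $z$ and $f(z)$ lie in the convex set $B$, hence so does the segment between them.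

**Step 4: $B\subset P$ and $\partial B\subset A_\kappa$.** Let $x\in B$. Suppose first that some coordinate is negative, $x_i=-\sigma$ with $\sigma>0$. Then $x_i+sx_j\ge0$ gives $x_j\ge\sigma/s>0$ for all $j\ne i$. Put $z=x-\sigma\nu_i$. Its $i$-th coordinate is $0$, and for $j\ne i$
$$z_j=x_j-\tfrac\sigma{n+1}\ge\tfrac\sigma s-\tfrac\sigma{n+1}=\tfrac\sigma\kappa .$$
So $z\in F_i$ and $\sigma\le\kappa m_i(z)$, and $x=z+\sigma\nu_i$ lies in the pyramid over $F_i$. If moreover $\varphi(x)=0$, then the minimum is attained at a pair $(i,j)$, because $x_j+sx_l>0$ for $j,l\ne i$ and $x_j+sx_i\ge\frac\sigma s-s\sigma>0$. Thus $x_j=\sigma/s$ for some $j$, so $z_j=\sigma/\kappa$, $m_i(z)=\sigma/\kappa$, and $x=f(z)\in A_\kappa$.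

If no coordinate of $x$ is negative, then $x\in\Delta\subset P$. If moreover $\varphi(x)=0$, then $x_i+sx_j=0$ for some $i\ne j$, so $x_i=x_j=0$, $m_i(x)=0$, and $x=f(x)\in A_\kappa$. $\square$

With $\kappa=\frac1{10}$ this completes the proof of Theorem 1. $\blacksquare$

## 7. Every larger value of the distortion

For Theorem 2 we connect $A_{1/10}$ to $\partial\Delta$, and $\partial\Delta$ to arbitrarily flat spheres, along families on which the distortion is continuous.

**Lemma 8 (continuity principle).** Let $h:A\to A'$ be a bijection with $c|p-q|\le|h(p)-h(q)|\le C|p-q|$, where $c,C>0$. Then $\frac cC\delta(A)\le\delta(A')\le\frac Cc\delta(A)$.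

*Proof.* The map $h$ stretches lengths of paths by at most $C$, so $d_{A'}(h(p),h(q))\le C\,d_A(p,q)$, while $|h(p)-h(q)|\ge c|p-q|$. This gives $\delta(A')\le\frac Cc\delta(A)$. Apply the same to $h^{-1}$, with constants $\frac1C$ and $\frac1c$. $\square$

**Step 1: values from $\delta(A_{1/10})$ to $\sqrt{2+2/n}$.** We show that $\kappa\mapsto\delta(A_\kappa)$ is continuous on $[0,\frac1{10}]$. The map $g$ of Lemma 4 is well defined on all of $\partial\Delta$, being $0$ where facets meet, and $f_\kappa(z)=z+\kappa g(z)$. For $z,w\in\partial\Delta$ there is an admissible line from $z$ to $w$ of length at most $\sqrt{2+\frac2n}\,|z-w|$ (Lemma 1, or the segment if they share a facet). As $g$ is $1$-Lipschitz on each of its segments,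
$$|g(z)-g(w)|\le\sqrt{2+\tfrac2n}\,|z-w|\le2|z-w| .$$
Let $\kappa,\kappa'\in[0,\frac1{10}]$, $h=f_\kappa\circ f_{\kappa'}^{-1}$, $p=f_{\kappa'}(z)$, $q=f_{\kappa'}(w)$. Then, using (2) for $f_{\kappa'}$,
$$\big|(h(p)-h(q))-(p-q)\big|=|\kappa-\kappa'||g(z)-g(w)|\le2|\kappa-\kappa'||z-w|\le2|\kappa-\kappa'||p-q| .$$
So Lemma 8 applies with $c=1-2|\kappa-\kappa'|>0$ and $C=1+2|\kappa-\kappa'|$. With $\kappa'=0$ it shows that all $\delta(A_\kappa)$ are finite, and with $\kappa\to\kappa'$ it gives continuity. By Lemma 2, $\delta(A_0)=\sqrt{2+2/n}>\sqrt2$, and by Theorem 1, $\delta(A_{1/10})<\sqrt2$. By the intermediate value theorem all values in between occur, in particular $\sqrt2$.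

**Step 2: values above $\sqrt{2+2/n}$.** Here we squash the simplex. Identify $H$ with $\mathbb R^{n+1}$, let $e$ be a unit vector, and for $0<s\le1$ let $T_s$ be the linear map that scales the direction $e$ by $s$ and fixes $e^\perp$. The map $T_s\circ T_{s'}^{-1}$ scales by $s/s'$, so Lemma 8 applies with $c=\min(1,s/s')$, $C=\max(1,s/s')$. Hence $s\mapsto\delta(T_s\partial\Delta)$ is finite and continuous, with value $\sqrt{2+2/n}$ at $s=1$. It remains to see that it tends to $\infty$ as $s\to0$.

Let $\pi$ be the orthogonal projection onto $e^\perp$. We first check that over the interior of $\pi(\Delta)$ the set $\partial\Delta$ consists of two disjoint continuous graphs. Let $y$ be interior to $\pi(\Delta)$ and let $x_0$ be an interior point of $\Delta$. For small $\varepsilon>0$ the point $y+\varepsilon(y-\pi(x_0))$ is $\pi(x')$ for some $x'\in\Delta$, and $y$ is the image of a point strictly between $x_0$ and $x'$ (or of $x_0$ itself), which is interior to $\Delta$. So the line over $y$ meets $\Delta$ in a nondegenerate segment through an interior point, and only its two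 end points lie in $\partial\Delta$. The upper end is a concave function of $y$ and the lower end a convex one, so both are continuous on the open set $\operatorname{int}\pi(\Delta)$, and the upper one is strictly larger. The same then holds for $T_s\partial\Delta$.

Now let a line parallel to $e$ through an interior point of $\Delta$ meet $\partial\Delta$ in $p\ne q$. Since $\pi$ is an open map onto $e^\perp$, the point $\pi(p)=\pi(q)$ is interior to $\pi(\Delta)$; let $\rho>0$ be its distance to $\partial\pi(\Delta)$. A path in $T_s\partial\Delta$ from $T_sp$ to $T_sq$ joins one graph to the other. If it stayed over $\operatorname{int}\pi(\Delta)$, it would be a connected set split by two disjoint, relatively closed graphs, which is impossible. So it passes over $\partial\pi(\Delta)$ and has length at least $2\rho$, while $|T_sp-T_sq|=s|p-q|$. Thus $\delta(T_s\partial\Delta)\ge\frac{2\rho}{s|p-q|}\to\infty$, and the intermediate value theorem gives all values in $[\sqrt{2+2/n},\infty)$.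

Finally include $\mathbb R^{n+1}\subset\mathbb R^{n+k}$. This proves Theorem 2. $\blacksquare$

## 8. Touching balls and the lower bound $\pi/(2\sqrt2)$

How far below $\sqrt2$ could one hope to go? Suppose a ball has no point of $A$ in its interior and touches $A$ at two points seen from its center under an angle larger than $90^\circ$. Paths in $A$ between these points have to go around the ball, and this bounds the distortion from below. So we look for a ball whose touching points surround its center.

**Definition (touching set).** For $A\subset\mathbb R^m$ compact let $d(x)=\operatorname{dist}(x,A)$ and $\Gamma(x)=\{g\in A:|x-g|=d(x)\}$.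

For example, if $A$ is the boundary of a square in the plane and $x$ its center, $\Gamma(x)$ consists of the four midpoints of the edges, and $x\in\operatorname{conv}\Gamma(x)$. If $A$ is convex and $x$ lies outside, then $\Gamma(x)$ is a single point and $x\notin\operatorname{conv}\Gamma(x)$.

We use repeatedly: if $y_k\to x$, $g_k\in\Gamma(y_k)$ and $g_k\to g$, then
$$g\in\Gamma(x),\tag{3}$$
because $A$ is closed and $|x-g|=\lim|y_k-g_k|=\lim d(y_k)=d(x)$.

The first thing to try is a largest ball inside the sphere: at a local maximum $x\notin A$ of $d$ one has $x\in\operatorname{conv}\Gamma(x)$, since otherwise some motion of $x$ would move it away from all touching points at once. This works for $k=1$, but for $k\ge2$ the sphere has no inside. Already for the unit circle in $\mathbb R^3$, a point at distance $\varrho$ from the axis and height $\zeta$ has $d=\sqrt{(1-\varrho)^2+\zeta^2}$, which increases with $|\zeta|$, so $d$ has no local maximum at all. Yet the center of the circle lies in the convex hull of its touching set; it is a saddle of $d$. To find such points in general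 we use the topology of $S^n$: if there were none, one could flow $\operatorname{conv}A$ back close to $A$ and contract the sphere within itself.

**Lemma 9.** Let $A\subset\mathbb R^m$ be an embedded $n$-sphere. There is $x\notin A$ with $x\in\operatorname{conv}\Gamma(x)$.

*Proof.* Suppose there is no such $x$, and let $U=\mathbb R^m\setminus A$.

**Step 1: a smooth field pointing toward all nearest points.** For $x\in U$ the set $\Gamma(x)$ is compact, so $\operatorname{conv}\Gamma(x)$ is compact and does not contain $x$. By strict separation there is $v_x$ with $\langle v_x,g-x\rangle>0$ for all $g\in\Gamma(x)$. This persists near $x$: $\langle v_x,g-y\rangle>0$ for all $y$ in a neighborhood of $x$ and all $g\in\Gamma(y)$. Otherwise there are $y_k\to x$ and $g_k\in\Gamma(y_k)$ with $\langle v_x,g_k-y_k\rangle\le0$; a subsequence of the $g_k$ converges in the compact set $A$ to some $g\in\Gamma(x)$ by (3), with $\langle v_x,g-x\rangle\le0$, a contradiction. Gluing the constant fields $v_x$ by a smooth partition of unity subordinate to these neighborhoods, we get a smooth field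 $V$ on $U$ with
$$\langle V(y),g-y\rangle>0\qquad(y\in U,\ g\in\Gamma(y)).$$

**Step 2: a neighborhood of $A$ that retracts to $A$.** Let $\phi:A\to S^n\subset\mathbb R^{n+1}$ be a homeomorphism. By Tietze's theorem, applied to the coordinates, it extends to a continuous map $\Psi:\mathbb R^m\to\mathbb R^{n+1}$. On the open set $O=\{\Psi\ne0\}\supset A$ put $r_0=\phi^{-1}\circ(\Psi/|\Psi|)$. This is a retraction $r_0:O\to A$. As $A$ is compact, there is $\varepsilon>0$ with $\{d\le\varepsilon\}\subset O$. Choose also $R_0>\varepsilon$ with $\operatorname{conv}A\subset\{d\le R_0\}$.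

**Step 3: the flow and its speed.** We stop the field near $A$. Let $\chi:\mathbb R\to[0,1]$ be Lipschitz, $\chi=0$ on $(-\infty,\varepsilon/2]$, $\chi=1$ on $[\varepsilon,\infty)$, and put $X=\chi(d)V$ on $U$, $X=0$ on $A$. Since $d$ is $1$-Lipschitz and $X$ vanishes on $\{d<\varepsilon/2\}$, the field $X$ is locally Lipschitz on $\mathbb R^m$. By (3) the set of pairs $(y,g)$ with $\varepsilon\le d(y)\le R_0$ and $g\in\Gamma(y)$ is compact, so there is $\eta>0$ with
$$\langle V(y),g-y\rangle\ge\eta|g-y|\qquad(\varepsilon\le d(y)\le R_0,\ g\in\Gamma(y)).$$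
Let $x(\tau)$ be an integral curve of $X$ starting outside $A$; by uniqueness it never reaches $A$, where $X=0$. For $g\in\Gamma(x(\tau))$ and $h\downarrow0$,
$$d(x(\tau+h))\le|x(\tau+h)-g|=d(x(\tau))-h\,\frac{\langle X(x(\tau)),g-x(\tau)\rangle}{|g-x(\tau)|}+o(h).$$
The function $\tau\mapsto d(x(\tau))$ is locally Lipschitz, so it is differentiable almost everywhere and is the integral of its derivative. The display shows that the derivative is at most $0$ wherever it exists, and at most $-\eta$ where $\varepsilon\le d\le R_0$. So $d$ is nonincreasing along the flow and decreases at rate at least $\eta$ while $\varepsilon\le d\le R_0$.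

In particular the compact set $\{d\le R_0\}$ is forward invariant, so the flow $\Phi_\tau$ exists on it for all $\tau\ge0$ and is continuous. Let $\tau_0=R_0/\eta$. A curve starting in $\{d\le R_0\}$ with $d>\varepsilon$ on all of $[0,\tau_0]$ would have $d\le R_0-\eta\tau_0=0$ at time $\tau_0$, which is absurd. So it reaches $\{d\le\varepsilon\}$ by time $\tau_0$ and stays there. Thus $\Phi_{\tau_0}$ maps $\{d\le R_0\}$ into $\{d\le\varepsilon\}\subset O$, and it fixes $A$ pointwise.

**Step 4: contracting $A$ in itself.** Fix $p_0\in A$. For $p\in A$ and $0\le\sigma\le1$ the point $(1-\sigma)p+\sigma p_0$ lies in $\operatorname{conv}A\subset\{d\le R_0\}$, so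
$$p\longmapsto r_0\Big(\Phi_{\tau_0}\big((1-\sigma)p+\sigma p_0\big)\Big)\in A$$
is defined and continuous in $(p,\sigma)$. At $\sigma=0$ it is the identity of $A$, at $\sigma=1$ it is constant. This contradicts the fact that $S^n$ is not contractible. $\square$

*Proof of Theorem 3.*

**Step 1: two touching points at a large angle.** Take $x$ as in Lemma 9 and $r=d(x)>0$. By Carathéodory's theorem, $x=\sum_{i=1}^N\lambda_ig_i$ with distinct $g_i\in\Gamma(x)$, $\lambda_i>0$, $\sum\lambda_i=1$ and $N\le m+1$. Put $u_i=(g_i-x)/r$; then $|u_i|=1$ and $\sum\lambda_iu_i=0$, which forces $N\ge2$. Suppose that $\langle u_i,u_j\rangle>-\frac1m$ for all $i\ne j$. As $\sum_{i\ne j}\lambda_i\lambda_j=1-\sum\lambda_i^2>0$,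
$$0=\Big|\sum\lambda_iu_i\Big|^2>\sum\lambda_i^2-\tfrac1m\Big(1-\sum\lambda_i^2\Big)=\tfrac{m+1}m\sum\lambda_i^2-\tfrac1m\ge0,$$
because $\sum\lambda_i^2\ge\frac1N\ge\frac1{m+1}$. This is a contradiction. So two of the points, call them $g$ and $h$, are seen from $x$ under an angle $\theta\in[\theta_m,\pi]$.

**Step 2: going around the ball.** A path in $A$ from $g$ to $h$ avoids the open ball of radius $r$ about $x$. Outside this ball, radial projection to the sphere of radius $r$ about $x$ is the nearest-point projection onto the closed ball, hence $1$-Lipschitz. The projected path runs on that sphere from $g$ to $h$ and has length at least $r\theta$, so the original one does too. Since $|g-h|=2r\sin(\theta/2)$,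
$$\delta(A)\ge\frac{\theta/2}{\sin(\theta/2)} .$$

**Step 3: monotonicity.** On $(0,\frac\pi2]$ the function $y/\sin y$ is strictly increasing, because the numerator $\sin y-y\cos y$ of its derivative is positive there (on $(0,\frac\pi2)$ this is $\tan y>y$). Since $\theta\ge\theta_m>\frac\pi2$,
$$\delta(A)\ge\frac{\theta_m/2}{\sin(\theta_m/2)}>\frac{\pi/4}{\sin(\pi/4)}=\frac\pi{2\sqrt2}.\qquad\blacksquare$$
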